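\title{Embedding a dynamical system so that all other orbits are dense}

\begin{abstract}
Let $f$ be a continuous surjection of a Cantor set $X$. We show that $(X,f)$ embeds in a system $(\hat X,\hat f)$ on a Cantor set as an invariant set with nonempty invariant complement, in such a way that every full orbit of every point of the complement is dense under every power of $\hat f$. The construction works for every continuous surjection of a nonempty compact metrizable space. The map $\hat f$ is a homeomorphism on the complement, it has no invariant probability measures other than those of $f$, and it has the same topological entropy as $f$. We also show that full orbits cannot be replaced by forward orbits, nor by negative halves of full orbits.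
\end{abstract}

\section{The question and the results}\label{sec:intro}

A \emph{dynamical system} $(Y,g)$ is a compact metric space $Y$ with a continuous map $g\colon Y\to Y$. A set $A\subseteq Y$ is \emph{$g$-invariant} if $g(A)=A$. A \emph{full orbit} of a point $x\in Y$ is a sequence $\bar x=(x_n)_{n\in\mathbb Z}$ in $Y$ with $x_0=x$ and $g(x_n)=x_{n+1}$ for all $n\in\mathbb Z$. The set $\varprojlim(Y,g)$ of all full orbits is the \emph{inverse limit} of $(Y,g)$; it is a closed subset of $Y^{\mathbb Z}$, hence compact. If $g(A)=A$, then every point of $A$ has a full orbit contained in $A$, obtained by choosing preimages in $A$ one after another. When $g$ is not injective, a point may have many full orbits. We write $\mathbb N=\{1,2,3,\dots\}$. A \emph{Cantor set} is a space homeomorphic to $\{0,1\}^{\mathbb N}$.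

If a system has a nonempty, proper, closed invariant set $A$, then not all of its full orbits are dense, because those contained in $A$ are not. The most one can ask is that the points of $A$ be the only exceptions. One may then ask which systems can occur as the exceptional set. To make this precise, let $(X,f)$ and $(\hat X,\hat f)$ be dynamical systems, let $i\colon X\to\hat X$ be an \emph{embedding}, that is, a continuous injection, and consider three conditions.
\begin{itemize}
\item[(a)] $\hat f\circ i=i\circ f$.
\item[(b)] $\hat f(i(X))=i(X)$ and $\hat f(\hat X\setminus i(X))=\hat X\setminus i(X)\neq\emptyset$.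
\item[(c)] For every $m\in\mathbb N$ and every full orbit $\bar x\in\varprojlim(\hat X,\hat f)$ with $x_0\notin i(X)$, the set $\{x_{km}:k\in\mathbb Z\}$ is dense in $\hat X$.
\end{itemize}
By (b), every point outside $i(X)$ has a full orbit, so (c) is a condition on every such point. The following question comes from \cite{FGP}.

\medskip
\noindent\textbf{Question.} \emph{Let $X$ be a Cantor set and $f\colon X\to X$ a continuous surjection. Do there always exist a system $(\hat X,\hat f)$ on a Cantor set and an embedding $i\colon X\to\hat X$ that satisfy} (a), (b) \emph{and} (c)\emph{?}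
\medskip

The answer is yes. Call a space \emph{zero-dimensional} if it has a base of clopen sets.

\begin{theorem}\label{thm:main}
Let $X\neq\emptyset$ be a compact metrizable space and $f\colon X\to X$ a continuous surjection. There are a compact metrizable space $\hat X$ without isolated points, a continuous map $\hat f\colon\hat X\to\hat X$ and an embedding $i\colon X\to\hat X$ that satisfy \textup{(a)}, \textup{(b)}, \textup{(c)} and the following.
\begin{itemize}
\item[\textup{(d)}] $\hat f$ restricts to a homeomorphism of $\hat X\setminus i(X)$ onto itself, so every point outside $i(X)$ has exactly one full orbit. Also, $\hat f$ is a homeomorphism if and only if $f$ is.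
\item[\textup{(e)}] Every $\hat f$-invariant Borel probability measure is carried by $i(X)$. Hence $h_{\mathrm{top}}(\hat f)=h_{\mathrm{top}}(f)$.
\item[\textup{(f)}] If $X$ is zero-dimensional (for example a Cantor set, or finite), then $\hat X$ is a Cantor set.
\end{itemize}
\end{theorem}

The Question is the case where $X$ is a Cantor set. The second result shows that it is essential in (c) to use both directions of time. The \emph{forward orbit} of $x$ is $\{\hat f^k(x):k\ge0\}$, and the \emph{negative half} of a full orbit $\bar x$ is $\{x_k:k\le0\}$.

\begin{theorem}\label{thm:onesided}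
Let $X\neq\emptyset$, and let $(\hat X,\hat f)$ and $i$ satisfy \textup{(a)} and \textup{(b)}, with $\hat X$ compact metric. Then some point of $\hat X\setminus i(X)$ has a non-dense forward orbit, and some full orbit of a point of $\hat X\setminus i(X)$ has a non-dense negative half.
\end{theorem}

One observation lies behind both theorems. Let $U\ne\hat X$ be a closed neighborhood of $i(X)$. A dense orbit comes arbitrarily close to the invariant set $i(X)$, and by continuity it then stays in $U$ for an arbitrarily long time. Look at longer and longer stays in $U$ and pass to a limit. Seen from the moment of entry, the limit is a point outside $i(X)$ whose future is trapped in $U$; seen from the moment of exit, it is a point outside $i(X)$ whose past is trapped in $U$. This is the proof of Theorem~\ref{thm:onesided}, and it might suggest that (c) is impossible as well. But seen from the middle of the stay, the limit is a full orbit contained in $U$, and nothing forces it to lie outside $i(X)$. Condition (c) only demands that it lie inside. So there is no obstruction, and there is an instruction: long stays near $i(X)$ should copy orbits of $f$ exactly, and a point whose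 future is trapped must make up for it with a rich past.

We follow this instruction symbolically. We build longer and longer words $W_n$, each made of copies of the previous word separated by long pieces of true $f$-orbits, called spacers. The words determine a shift system $\Omega$ in which the limits of spacers form a copy of $\varprojlim(X,f)$ and every other point contains all the words $W_n$. Collapsing the copy of $\varprojlim(X,f)$ onto $X$ gives $\hat X$.

Section~\ref{sec:conditions} draws the general consequences of (a)--(c). Section~\ref{sec:point} shows the construction when $X$ is a point. Sections~\ref{sec:words}, \ref{sec:collapse} and~\ref{sec:measures} prove Theorem~\ref{thm:main}, and Section~\ref{sec:onesided} proves Theorem~\ref{thm:onesided}.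

\section{What conditions (a)--(c) force}\label{sec:conditions}

\begin{proposition}\label{prop:general}
Let $X\ne\emptyset$, and let $(\hat X,\hat f)$ and $i$ satisfy \textup{(a)} and \textup{(b)}.
\begin{itemize}
\item[\textup{(i)}] The map $f$ is surjective.
\item[\textup{(ii)}] If $\bar x$ is a full orbit of $\hat f$ with $x_0\notin i(X)$, then $x_n\notin i(X)$ for all $n\in\mathbb Z$.
\item[\textup{(iii)}] Condition \textup{(c)} holds if and only if, for every $m\in\mathbb N$, every closed $\hat f^m$-invariant set is equal to $\hat X$ or contained in $i(X)$.
\item[\textup{(iv)}] If \textup{(c)} holds, then $i(X)$ is nowhere dense and $\hat X$ has no isolated points.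
\end{itemize}
\end{proposition}

\begin{proof}
(i) We have $i(f(X))=\hat f(i(X))=i(X)$, and $i$ is injective.

(ii) For $n\ge0$ this holds because $\hat f$ maps $\hat X\setminus i(X)$ into itself. If $x_n\in i(X)$ for some $n<0$, then $x_0=\hat f^{|n|}(x_n)\in i(X)$, which is false.

(iii) Assume (c), and let $K$ be closed with $\hat f^m(K)=K$ and $K\not\subseteq i(X)$. A point $x_0\in K\setminus i(X)$ has a full $\hat f^m$-orbit in $K$, which we write as $(x_{km})_{k\in\mathbb Z}$. Setting $x_{km+r}=\hat f^r(x_{km})$ for $0<r<m$ completes it to a full $\hat f$-orbit. By (c), the closed set $K$ contains a dense set, so $K=\hat X$. Conversely, let $\bar x$ be a full orbit with $x_0\notin i(X)$, and let $B=\{x_{km}:k\in\mathbb Z\}$. Then $\hat f^m(B)=B$, and a continuous map $g$ of a compact metric space satisfies $g(\overline B)=\overline{g(B)}$. So $\overline B$ is a closed $\hat f^m$-invariant set that is not contained in $i(X)$, and therefore $\overline B=\hat X$.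

(iv) By (b), (c) and (ii), the complement of $i(X)$ contains a dense set. Since $i(X)$ is compact, it is closed with empty interior, so it is nowhere dense, and none of its points is isolated in $\hat X$. Suppose that a point $z\notin i(X)$ is isolated, and let $\bar x$ be a full orbit with $x_0=z$. Apply (c) with $m=2$ to the full orbit $(x_{n+1})_{n\in\mathbb Z}$ of the point $x_1\notin i(X)$. Since $\{z\}$ is open, there is $k\in\mathbb Z$ with $x_{1+2k}=z=x_0$. The number $p=|1+2k|$ is positive and $\hat f^p(z)=z$. So the finite set $\{z,\hat f(z),\dots,\hat f^{p-1}(z)\}$ is closed, $\hat f$-invariant and, by (b), disjoint from $i(X)$. By (iii) it equals $\hat X$, which contradicts $i(X)\neq\emptyset$.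
\end{proof}

Part (i) shows that surjectivity cannot be dropped from Theorem~\ref{thm:main}. Part (iii) says what (c) measures. The map $\hat f$ acts on the nonempty closed subsets of $\hat X$ by $K\mapsto\hat f(K)$, and (c) says that the only periodic point of this action that is not a subset of $i(X)$ is $\hat X$ itself. In this sense the extension adds to $(X,f)$ as little closed periodic structure as possible. Part (iv) will save work later: once (a)--(c) are proved, the absence of isolated points is automatic.

\begin{example}\label{ex:compactification}
Let $X$ be a point, let $\hat X=\mathbb Z\cup\{\infty\}$ be the one-point compactification of $\mathbb Z$, let $\hat f(n)=n+1$ and $\hat f(\infty)=\infty$, and let $i(X)=\{\infty\}$. Then (a) and (b) hold, and the only full orbits outside $i(X)$ run through all of $\mathbb Z$, so (c) holds for $m=1$. For $m=2$ it fails: $2\mathbb Z\cup\{\infty\}$ is a proper closed $\hat f^2$-invariant set. The space also has isolated points. So density under all powers is a genuine requirement, even when $X$ is a point.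
\end{example}

\section{The case of a single point}\label{sec:point}

Let $X$ be a point. We look for $\hat X$ inside $\{0,1\}^{\mathbb Z}$, with $\hat f$ the left shift $\sigma$, given by $(\sigma y)_t=y_{t+1}$, and with $i(X)=\{0^\infty\}$, the constant sequence $0$. Example~\ref{ex:compactification} is of this form: it is the orbit closure of the sequence with a single $1$. What goes wrong there is that the $1$ never returns. We want every $1$ to be accompanied by all the patterns that occur in the system, and we want each pattern to appear at positions of every residue modulo every $m$.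

Put $W_0=1$, and let $W_{n+1}$ consist of $n+3$ copies of $W_n$ separated by blocks $0^{s_n}$ of $s_n$ zeros. With $s_0=1$, $s_1=6$ and $s_2=77$ we get
\begin{align*}
W_1&=10101,\\
W_2&=10101\;000000\;10101\;000000\;10101\;000000\;10101,\\
W_3&=W_2\,0^{77}\,W_2\,0^{77}\,W_2\,0^{77}\,W_2\,0^{77}\,W_2 .
\end{align*}
The lengths of $W_1$ and $W_2$ are $5$ and $38$. Counting positions from $0$, the copies of $W_1$ in $W_2$ start at $0,11,22,33$, which include both parities. The copies of $W_2$ in $W_3$ start at $0,115,230,345,460$. Since $115\equiv1\pmod 6$, these include all residues modulo $2$ and all residues modulo $3$.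

Extend the words to a sequence $w\in\{0,1\}^{\mathbb Z}$ by letting each $W_n$ be the second copy of $W_n$ in $W_{n+1}$, so that the words grow in both directions, and let $\Omega$ be the closure of $\{\sigma^kw:k\in\mathbb Z\}$. If $s_n\to\infty$, then $0^\infty\in\Omega$, as a limit of shifts of $w$ centered at the middle of the blocks $0^{s_n}$.

Let $y\in\Omega$ have $y_j=1$ for some $j$. Here is why an \emph{even} shift of $y$ shows $W_1$ at coordinates $0,\dots,4$. Every $1$ in $w$ lies in a copy of $W_2$. So every shift of $w$ with a $1$ at coordinate $j$ shows $W_2$ on one of the $38$ intervals of length $38$ that contain $j$. This is a finite union of closed conditions, so $y$ also shows $W_2$ on such an interval, starting at a coordinate $e$, say. Then $W_1$ starts in $y$ at $e$ and at $e+11$, and one of these two numbers is even. To approximate a point of $\Omega$ more closely, or to treat a larger $m$, one uses $W_n$ inside $W_{n+1}$ for larger $n$ in the same way.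

Each feature of the example is needed. If the $s_n$ were bounded, then $0^\infty$ would not belong to $\Omega$, since the runs of zeros in $w$ are the blocks $0^{s_n}$. If the distance between the starting points of consecutive copies of $W_n$ in $W_{n+1}$ were even for every $n$, then, placing $W_0$ at coordinate $0$, all $1$'s of $w$ would sit at even coordinates. The closure of $\{\sigma^{2k}w:k\in\mathbb Z\}$ would then consist of sequences that vanish at all odd coordinates, it would miss $\sigma w$, and (c) would fail for $m=2$.

For general $(X,f)$ two new difficulties arise. First, the blocks of zeros must carry the dynamics of $f$, and their limits must reach every point of $X$. We handle this by decorating each block with a piece of an $f$-orbit that passes through a prescribed point of a dense sequence. Second, the shift is invertible and $f$ need not be, so the limits of the decorated blocks form the inverse limit of $(X,f)$ rather than $X$. We handle this by a quotient in Section~\ref{sec:collapse}.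

\section{Words, spacers and the shift system $\Omega$}\label{sec:words}

From here to the end of Section~\ref{sec:measures}, $X\ne\emptyset$ is compact metrizable and $f\colon X\to X$ is a continuous surjection.

\subsection*{The words}
The alphabet is the compact metrizable space $\mathcal A=X\times\{0,1\}$. In a letter $(a,u)$ we call $a$ the \emph{entry} and $u$ the \emph{mark}. The letters of a word of length $\ell$ are indexed by $0,\dots,\ell-1$. A word $W$ of length $\ell$ \emph{occurs at $e$} in a longer word or in a sequence $y\in\mathcal A^{\mathbb Z}$ if the letters of $y$ at $e,\dots,e+\ell-1$ are exactly the letters of $W$.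

Fix a dense sequence $\xi_1,\xi_2,\dots$ in $X$, repetitions allowed. Let $W_0$ be the one-letter word $(\xi_1,1)$, of length $\ell_0=1$. Given $W_n$ of length $\ell_n$, choose $s_n\in\mathbb N$ such that, with $d_n=\ell_n+s_n$,
\begin{equation}\label{eq:spacerlength}
s_n\ge 2n+1,\qquad s_n\ge n\ell_n,\qquad d_n\equiv1\pmod{(n+1)!}.
\end{equation}
This is possible because every residue class contains arbitrarily large integers. The first condition gives room on both sides of the $n$th letter of a spacer (Lemma~\ref{lem:Z}), the second is used only for (e) (Lemma~\ref{lem:sparse}), and the third produces all residues (Lemma~\ref{lem:dense}). Since $f$ is surjective, for $1\le j\le n+2$ there is $\eta_{n,j}\in X$ with $f^n(\eta_{n,j})=\xi_j$. The word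
\[
S_{n,j}=\bigl((f^t(\eta_{n,j}),0)\bigr)_{0\le t<s_n}
\]
is called a \emph{spacer of level $n$}. It is a piece of an $f$-orbit, all its marks are $0$, and its entry at index $n$ is $\xi_j$. Define
\begin{equation}\label{eq:W}
W_{n+1}=W_n\,S_{n,1}\,W_n\,S_{n,2}\,W_n\cdots S_{n,n+2}\,W_n ,
\qquad \ell_{n+1}=\ell_n+(n+2)d_n .
\end{equation}
Thus $W_n$ occurs in $W_{n+1}$ at the positions $jd_n$ for $0\le j\le n+2$. When $X$ is a point, the values $s_0=1$, $s_1=6$, $s_2=77$ of Section~\ref{sec:point} are the smallest ones allowed by \eqref{eq:spacerlength}.

\subsection*{The sequence $w$}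
Let $b_0=c_0=0$, $b_{n+1}=b_n+d_n$ and $c_{n+1}=c_n+(n+1)d_n$, and let $I_n=[-b_n,c_n]\cap\mathbb Z$. By induction and \eqref{eq:W}, $I_n$ has $\ell_n$ elements. If $W_{n+1}$ is written on $I_{n+1}$, then its second copy of $W_n$ starts at $-b_{n+1}+d_n=-b_n$, so it occupies $I_n$. Since $b_n,c_n\to\infty$, there is a unique $w\in\mathcal A^{\mathbb Z}$ in which $W_n$ occurs at $-b_n$ for every $n\ge0$.

\begin{lemma}\label{lem:blocks}
For every $n\ge0$ there is a partition of $\mathbb Z$ into finite intervals of two alternating kinds: on each interval of the first kind, called an \emph{$n$-block}, $w$ shows $W_n$, and on each interval of the second kind $w$ shows a spacer of level at least $n$. In particular: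
\begin{itemize}
\item[\textup{(i)}] every coordinate at which $w$ has mark $1$ lies in an $n$-block;
\item[\textup{(ii)}] two consecutive coordinates at which $w$ has mark $0$ lie in one spacer.
\end{itemize}
\end{lemma}

\begin{proof}
For $N\ge n$ we decompose $W_N$ into copies of $W_n$ alternating with spacers of level at least $n$, beginning and ending with a copy of $W_n$. For $N=n$ the decomposition is trivial. For $N+1$, insert the decomposition of $W_N$ into each copy of $W_N$ in \eqref{eq:W}; since each of these begins and ends with $W_n$, the pieces still alternate. The decomposition of $W_{N+1}$ on $I_{N+1}$ restricts to the decomposition of $W_N$ on $I_N$, so together they partition $\bigcup_NI_N=\mathbb Z$. Part (i) holds because spacers carry only the mark $0$. Part (ii) is the case $n=0$: the $0$-blocks are single letters of mark $1$, and one of them stands between any two spacers.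
\end{proof}

\subsection*{The system $\Omega$}
Let $\sigma$ be the left shift on $\mathcal A^{\mathbb Z}$, given by $(\sigma y)_t=y_{t+1}$, and let $\Omega$ be the closure of $\{\sigma^kw:k\in\mathbb Z\}$ in the product topology. The space $\Omega$ is compact metrizable, and $\sigma(\Omega)=\Omega$ because $\sigma$ is a homeomorphism of $\mathcal A^{\mathbb Z}$ that maps the orbit of $w$ onto itself. We write points of $\Omega$ as $y=(a,u)$ with $a\in X^{\mathbb Z}$ and $u\in\{0,1\}^{\mathbb Z}$, and we set
\[
Z=\{(a,u)\in\Omega: u_t=0\text{ for all }t\in\mathbb Z\}.
\]
The set $Z$ is closed, and $\sigma$ maps both $Z$ and $\Omega\setminus Z$ onto themselves. Also $w\notin Z$, since $w$ has mark $1$ at coordinate $0$. To transfer properties from $w$ to $\Omega$ we use one principle throughout: a closed subset of $\mathcal A^{\mathbb Z}$ that contains every shift of $w$ contains $\Omega$.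

\begin{lemma}\label{lem:local}
Let $y=(a,u)\in\Omega$.
\begin{itemize}
\item[\textup{(i)}] If $u_t=u_{t+1}=0$, then $a_{t+1}=f(a_t)$.
\item[\textup{(ii)}] If $u_j=1$, then for every $n\ge0$ the word $W_n$ occurs in $y$ at some $e$ with $j-\ell_n<e\le j$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) The set $\{u_t=1\}\cup\{u_{t+1}=1\}\cup\{a_{t+1}=f(a_t)\}$ is closed. It contains every shift of $w$ by Lemma~\ref{lem:blocks}(ii) and the definition of spacers.

(ii) The set $\{u_j=0\}\cup\bigcup_{j-\ell_n<e\le j}\{W_n\text{ occurs at }e\}$ is a finite union of closed sets. It contains every shift of $w$ by Lemma~\ref{lem:blocks}(i).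
\end{proof}

Part (ii) is the reason for the marks. The alphabet is usually infinite, and a limit of shifts of $w$ could show entries that $w$ never shows. But a mark $1$ survives in the limit only if it is present in all late terms, and it ties down a copy of $W_n$ to finitely many positions. So near a mark $1$ the limit agrees with $w$ exactly.

\begin{lemma}\label{lem:dense}
If $y\in\Omega\setminus Z$ and $m\in\mathbb N$, then $\{\sigma^{km}y:k\in\mathbb Z\}$ is dense in $\Omega$.
\end{lemma}

\begin{proof}
Let $V\subseteq\Omega$ be nonempty and open. It contains some $\sigma^pw$. By the definition of the product topology there is $L\ge0$ such that every point of $\Omega$ that agrees with $\sigma^pw$ on $[-L,L]$ lies in $V$. Choose $N\ge m$ with $-b_N\le p-L$ and $p+L\le c_N$.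

Suppose that $W_N$ occurs in $y$ at $e$. Since it occurs in $w$ at $-b_N$, we have $y_{e+b_N+t}=w_t$ for $t\in I_N$. For $|t|\le L$ this gives $(\sigma^{e+b_N+p}y)_t=y_{e+b_N+(p+t)}=w_{p+t}=(\sigma^pw)_t$, so $\sigma^{e+b_N+p}y\in V$. It remains to find such an $e$ with $m\mid e+b_N+p$.

Since $y\notin Z$, Lemma~\ref{lem:local}(ii) shows that $W_{N+1}$ occurs in $y$ at some $e'$. Then $W_N$ occurs in $y$ at $e'+jd_N$ for $0\le j\le N+2$. As $m\le N$, the number $m$ divides $(N+1)!$, so $jd_N\equiv j\pmod m$ by \eqref{eq:spacerlength}. The $N+3>m$ consecutive values of $j$ cover all residues modulo $m$, so one of them gives the required $e$.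
\end{proof}

Next we identify $Z$. The first assertion of the lemma is what the proof of Theorem~\ref{thm:main} uses; the second explains why a quotient is needed.

\begin{lemma}\label{lem:Z}
For every $x\in X$ there is $(a,0)\in Z$ with $a_0=x$. Moreover, $Z=\{(a,0):a\in\varprojlim(X,f)\}$.
\end{lemma}

\begin{proof}
Fix $j\in\mathbb N$. For $n\ge j$ the spacer $S_{n,j}$ occurs in $W_{n+1}$, hence in $w$. Its entry at index $n$ is $\xi_j$, it has $n$ letters before that index, and it has $s_n-n-1\ge n$ letters after it. So some shift $y^{(n)}$ of $w$ has entry $\xi_j$ at coordinate $0$ and mark $0$ on $[-n,n]$. A limit point of $(y^{(n)})_{n\ge j}$ lies in $Z$ and has entry $\xi_j$ at coordinate $0$. Thus the compact set $\{a_0:(a,0)\in Z\}$ contains every $\xi_j$, and so it equals $X$.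

By Lemma~\ref{lem:local}(i), $a$ is a full orbit of $f$ whenever $(a,0)\in Z$. Conversely, let $a$ be a full orbit of $f$. By the first assertion and the shift invariance of $Z$, for each $n\in\mathbb N$ there is $(a^{(n)},0)\in Z$ with $a^{(n)}_{-n}=a_{-n}$. Both are full orbits, so $a^{(n)}_t=a_t$ for all $t\ge-n$. Hence $(a^{(n)},0)\to(a,0)$, and $(a,0)\in Z$.
\end{proof}

\section{Collapsing the inverse limit onto $X$}\label{sec:collapse}

The system $(\Omega,\sigma)$ contains $Z$, a copy of $\varprojlim(X,f)$, and all orbits outside $Z$ are dense under all powers of $\sigma$. If $f$ is a homeomorphism, then $(a,0)\mapsto a_0$ identifies $(Z,\sigma)$ with $(X,f)$. In general this map is onto but not injective, and we must identify two points of $Z$ when their entries at coordinate $0$ agree, while identifying nothing outside $Z$. We realize this quotient as the image of $\Omega$ under an explicit continuous map into a product space. Metrizability and zero-dimensionality then come for free. The map records the entry $a_0$ of a point, and it records the whole point whenever the point has a mark $1$.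

Let $\Omega^*=\Omega\sqcup\{*\}$ be $\Omega$ with an isolated point added. For $j\in\mathbb Z$ define $\varphi_j\colon\Omega\to\Omega^*$ by
\[
\varphi_j(y)=\begin{cases}y&\text{if }u_j=1,\\ *&\text{if }u_j=0,\end{cases}\qquad y=(a,u).
\]
Each $\varphi_j$ is continuous, since it is continuous on the two clopen sets $\{u_j=1\}$ and $\{u_j=0\}$. Let $P=X\times(\Omega^*)^{\mathbb Z}$, a compact metrizable space, and define
\[
\pi\colon\Omega\to P,\quad \pi(y)=\bigl(a_0,(\varphi_j(y))_{j\in\mathbb Z}\bigr),\qquad
\hat X=\pi(\Omega),\qquad
i\colon X\to P,\quad i(x)=\bigl(x,(*)_{j\in\mathbb Z}\bigr).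
\]
The map $\pi$ is continuous, so $\hat X$ is compact metrizable. The map $i$ is continuous and injective. For $(a,0)\in Z$ we have $\pi((a,0))=i(a_0)$, so Lemma~\ref{lem:Z} gives $i(X)=\pi(Z)\subseteq\hat X$. Thus $i$ is an embedding of $X$ in $\hat X$. The topology near $i(X)$ is easy to describe: since $*$ is isolated, $\pi(y^{(r)})\to i(x)$ if and only if the entries of $y^{(r)}$ at coordinate $0$ converge to $x$ and, for each $j$, the mark of $y^{(r)}$ at $j$ is $0$ for all large $r$.

For $j\in\mathbb Z$ let $A_j$ be the set of points of $\hat X$ whose $j$th coordinate in $(\Omega^*)^{\mathbb Z}$ is not $*$. Then $A_j$ is clopen in $\hat X$, and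
\begin{equation}\label{eq:Aj}
\pi^{-1}(A_j)=\{(a,u)\in\Omega:u_j=1\},\qquad \hat X\setminus i(X)=\bigcup_{j\in\mathbb Z}A_j=\pi(\Omega\setminus Z).
\end{equation}
Indeed, a point of $\hat X$ lies in no $A_j$ exactly when it has the form $i(x)$.

\begin{lemma}\label{lem:fibers}
\begin{itemize}
\item[\textup{(i)}] For $y=(a,u)$ and $y'=(a',u')$ in $\Omega$, we have $\pi(y)=\pi(y')$ if and only if $y=y'$, or $y,y'\in Z$ and $a_0=a'_0$.
\item[\textup{(ii)}] $\pi$ restricts to a homeomorphism of $\Omega\setminus Z$ onto $\hat X\setminus i(X)$.
\item[\textup{(iii)}] There is a unique map $\hat f\colon\hat X\to\hat X$ with $\hat f\circ\pi=\pi\circ\sigma$, and it is continuous.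
\end{itemize}
\end{lemma}

\begin{proof}
(i) If $y,y'\in Z$, then $\pi(y)=i(a_0)$ and $\pi(y')=i(a_0')$, and these are equal exactly when $a_0=a'_0$. Otherwise one of the points, say $y$, has $u_j=1$ for some $j$. If $\pi(y)=\pi(y')$, then $\varphi_j(y')=\varphi_j(y)=y\neq*$, which forces $\varphi_j(y')=y'$ and so $y'=y$.

(ii) By (i) and \eqref{eq:Aj}, the restriction is a continuous bijection. On the open set $A_j$ its inverse is the projection to the $j$th coordinate of $(\Omega^*)^{\mathbb Z}$, which is continuous. The sets $A_j$ cover $\hat X\setminus i(X)$.

(iii) We must check that $\pi(y)=\pi(y')$ implies $\pi(\sigma y)=\pi(\sigma y')$. By (i) we may assume that $y,y'\in Z$ and $a_0=a'_0$. Then $\sigma y,\sigma y'\in Z$, and their entries at coordinate $0$ are $a_1=f(a_0)=f(a'_0)=a'_1$ by Lemma~\ref{lem:local}(i). So $\hat f$ is well defined, and it is unique because $\pi$ maps onto $\hat X$. If $C\subseteq\hat X$ is closed, then $\hat f^{-1}(C)=\pi\bigl((\pi\circ\sigma)^{-1}(C)\bigr)$ is a continuous image of a compact set, hence closed.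
\end{proof}

The proof of (iii) shows where invertibility is lost: the identification is preserved by $\sigma$, because $a_0$ determines $a_1$, but $a_0$ need not determine $a_{-1}$.

\begin{proof}[Proof of Theorem~\ref{thm:main}, except \textup{(e)}]
\emph{Condition} (a). Let $x\in X$ and choose $y=(a,0)\in Z$ with $a_0=x$. Then $\hat f(i(x))=\hat f(\pi(y))=\pi(\sigma y)=i(a_1)=i(f(x))$.

\emph{Conditions} (b) \emph{and} (d). By (a) and the surjectivity of $f$, we get $\hat f(i(X))=i(f(X))=i(X)$. The shift is a homeomorphism of $\Omega\setminus Z$ onto itself, and the homeomorphism in Lemma~\ref{lem:fibers}(ii) conjugates it to the restriction of $\hat f$ to $\hat X\setminus i(X)$. So this restriction is a homeomorphism of $\hat X\setminus i(X)$ onto itself. The complement is nonempty because it contains $\pi(w)$. This proves (b) and the first claim of (d).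

Let $\bar x$ be a full orbit with $x_0\notin i(X)$, and write $x_0=\pi(y)$ with $y\in\Omega\setminus Z$. By Proposition~\ref{prop:general}(ii), all $x_n$ lie in $\hat X\setminus i(X)$, where $\hat f$ is injective. The sequence $(\pi(\sigma^ny))_{n\in\mathbb Z}$ is also a full orbit of $x_0$ in this set, so
\begin{equation}\label{eq:orbit}
x_n=\pi(\sigma^ny)\qquad\text{for all }n\in\mathbb Z .
\end{equation}
Hence the full orbit of $x_0$ is unique.

If $f$ is a homeomorphism, then $\hat f$ is injective on $i(X)$ by (a). It is then a bijection of each of the two complementary sets $i(X)$ and $\hat X\setminus i(X)$ onto itself, hence a continuous bijection of a compact metrizable space, hence a homeomorphism. Conversely, if $\hat f$ is a homeomorphism, then $i\circ f=\hat f\circ i$ is injective, so $f$ is a continuous bijection of $X$, hence a homeomorphism.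

\emph{Condition} (c). With $\bar x$ and $y$ as in \eqref{eq:orbit}, the set $\{x_{km}:k\in\mathbb Z\}$ is the image under $\pi$ of $\{\sigma^{km}y:k\in\mathbb Z\}$, which is dense in $\Omega$ by Lemma~\ref{lem:dense}. A continuous surjection maps dense sets to dense sets.

\emph{No isolated points.} This is Proposition~\ref{prop:general}(iv).

\emph{Condition} (f). Subspaces, products and finite disjoint unions of zero-dimensional spaces are zero-dimensional. If $X$ is zero-dimensional, this applies in turn to $\mathcal A$, $\mathcal A^{\mathbb Z}$, $\Omega$, $\Omega^*$, $P$ and $\hat X$. We recall the topological characterization of the Cantor set: a space is a Cantor set if and only if it is nonempty, compact, metrizable, zero-dimensional and without isolated points. All five properties hold for $\hat X$.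
\end{proof}

With (a), (b), (c) and (f), the Question is answered in the affirmative.

\section{Invariant measures and entropy}\label{sec:measures}

A Borel probability measure $\nu$ on $Y$ is \emph{$g$-invariant} if $\nu(g^{-1}(B))=\nu(B)$ for all Borel sets $B$. The \emph{variational principle} states that, for a dynamical system $(Y,g)$, the topological entropy $h_{\mathrm{top}}(g)$ is the supremum of the measure-theoretic entropies $h_\nu(g)$ over all $g$-invariant Borel probability measures $\nu$. We use this and the fact that $h_\nu(g)$ depends only on the isomorphism class of the measure-preserving system $(Y,\nu,g)$.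

An invariant measure gives to a set at most the largest frequency with which orbits visit it. By \eqref{eq:Aj}, the complement of $i(X)$ is covered by the sets $A_j$, and visits to $A_0$ are marks $1$. So we bound the frequency of marks $1$, uniformly over $\Omega$. This is where the condition $s_n\ge n\ell_n$ enters.

\begin{lemma}\label{lem:sparse}
Let $n,L\in\mathbb N$ and $(a,u)\in\Omega$. Then
\[
\#\{0\le k<L:u_k=1\}\le\frac{L}{n+1}+2\ell_n .
\]
\end{lemma}

\begin{proof}
The left side depends continuously on $(a,u)$, so the inequality defines a closed set, and it suffices to prove it for the shifts of $w$. So let $J$ be an interval of $L$ consecutive integers; we count the marks $1$ of $w$ in $J$. By Lemma~\ref{lem:blocks}, consecutive $n$-blocks are separated by a spacer of some level $N\ge n$, whose length is $s_N\ge N\ell_N\ge n\ell_n$. Hence the starting points of distinct $n$-blocks are at least $(n+1)\ell_n$ apart. An $n$-block that meets $J$ starts in an interval of fewer than $L+\ell_n$ consecutive integers, so the number of such blocks is at most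
\[
\frac{L+\ell_n}{(n+1)\ell_n}+1\le\frac{L}{(n+1)\ell_n}+2 .
\]
Every mark $1$ lies in an $n$-block, and a block has $\ell_n$ letters. Multiplying by $\ell_n$ gives the bound.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}\textup{(e)}]
Let $j\in\mathbb Z$, $k\ge0$ and $y=(a,u)\in\Omega$. By \eqref{eq:Aj}, $\hat f^k(\pi(y))=\pi(\sigma^ky)$ lies in $A_j$ if and only if $u_{j+k}=1$, that is, if and only if $\pi(y)\in A_{j+k}$. Thus
\begin{equation}\label{eq:shiftA}
\hat f^{-k}(A_j)=A_{j+k}.
\end{equation}
Let $\nu$ be an $\hat f$-invariant Borel probability measure. By \eqref{eq:shiftA} with $k=1$, all sets $A_j$ have the same measure. Lemma~\ref{lem:sparse} says that $\sum_{k=0}^{L-1}\mathbf 1_{A_k}\le\frac{L}{n+1}+2\ell_n$ everywhere on $\hat X$. Integrating and dividing by $L$, we obtain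
\[
\nu(A_0)\le\frac1{n+1}+\frac{2\ell_n}{L}.
\]
Let $L\to\infty$ and then $n\to\infty$. This gives $\nu(A_j)=0$ for all $j$, and so $\nu(i(X))=1$ by \eqref{eq:Aj}.

The map $i$ is a homeomorphism of $X$ onto the closed set $i(X)$, so $\mu(B)=\nu(i(B))$ defines a Borel probability measure $\mu$ on $X$ with $i_*\mu=\nu$. By (a) and the injectivity of $i$, we have $i(f^{-1}(B))=\hat f^{-1}(i(B))\cap i(X)$, so $\mu(f^{-1}(B))=\nu(\hat f^{-1}(i(B)))=\mu(B)$, and $\mu$ is $f$-invariant. Conversely, if $\mu$ is $f$-invariant, then $\hat f_*i_*\mu=i_*f_*\mu=i_*\mu$. So the invariant measures of $\hat f$ are exactly the measures $i_*\mu$ with $\mu$ invariant under $f$. The map $i$ is an isomorphism of $(X,\mu,f)$ with $(\hat X,i_*\mu,\hat f)$, so $h_{i_*\mu}(\hat f)=h_\mu(f)$. The variational principle gives $h_{\mathrm{top}}(\hat f)=h_{\mathrm{top}}(f)$.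
\end{proof}

This completes the proof of Theorem~\ref{thm:main}.

\section{One-sided orbits}\label{sec:onesided}

\begin{proof}[Proof of Theorem~\ref{thm:onesided}]
The set $i(X)$ is compact and, by (b), not equal to $\hat X$. Pick a point outside $i(X)$, at distance $\delta>0$ from it, and let $U$ be the set of points at distance at most $\delta/2$ from $i(X)$. Then $U$ is closed, $i(X)\subseteq\operatorname{int}U$, and $\hat X\setminus U$ is nonempty and open. The set $F=\overline{\hat X\setminus U}$ is compact and disjoint from $\operatorname{int}U$, hence from $i(X)$. For $n\in\mathbb N$ let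
\[
V_n=\bigcap_{k=0}^n\hat f^{-k}(\operatorname{int}U).
\]
This set is open and contained in $U$. It contains $i(X)$ because $\hat f(i(X))=i(X)$, so it is nonempty. A point of $V_n$ stays in $U$ at the times $0,1,\dots,n$.

\emph{Forward orbits.} Suppose that every point outside $i(X)$ has a dense forward orbit. Let $z\notin i(X)$ and $z_t=\hat f^t(z)$ for $t\ge0$. All $z_t$ lie outside $i(X)$ by (b). By density there is $t_0\ge0$ with $z_{t_0}\notin U$. Fix $n$. The forward orbit of $z_{t_0}$ is dense too, so there is $t_1\ge t_0$ with $z_{t_1}\in V_n$, and $t_1>t_0$ since $V_n\subseteq U$. Let $t$ be the last time in $[t_0,t_1)$ with $z_t\notin U$, and put $p^{(n)}=z_t$. The points $z_s$ lie in $U$ for $t<s<t_1$ by the choice of $t$, and for $t_1\le s\le t_1+n$ because $z_{t_1}\in V_n$. Hence $p^{(n)}\in F$ and $\hat f^k(p^{(n)})\in U$ for $1\le k\le n$.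

Let $p$ be a limit point of $(p^{(n)})$. Then $p\in F$, so $p\notin i(X)$, and $\hat f^k(p)\in U$ for all $k\ge1$ because $U$ is closed. By (b), $\hat f(p)\notin i(X)$. The forward orbit of $\hat f(p)$ is contained in the proper closed set $U$, a contradiction.

\emph{Negative halves.} Suppose that every full orbit of every point outside $i(X)$ has a dense negative half. By (b) there is a full orbit $\bar z$ with $z_0\notin i(X)$, and all $z_t$ lie outside $i(X)$ by Proposition~\ref{prop:general}(ii). Choose $t_0\le0$ with $z_{t_0}\notin U$. Fix $n$. The full orbit $(z_{t_0+k})_{k\in\mathbb Z}$ has a dense negative half, so there is $t_1\le t_0$ with $z_{t_1}\in V_n$, and again $t_1<t_0$. Let $t$ be the first time in $(t_1,t_0]$ with $z_t\notin U$. Since $z_s\in U$ for $t_1\le s\le t_1+n$, we have $t>t_1+n$. Since $z_s\in U$ for $t_1\le s<t$, we get $z_{t-k}\in U$ for $1\le k\le n$. Put $\bar p^{(n)}=(z_{t+k})_{k\in\mathbb Z}$.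

By compactness of $\varprojlim(\hat X,\hat f)$, a subsequence of $(\bar p^{(n)})$ converges to a full orbit $\bar p$, with $p_0\in F$ and $p_{-k}\in U$ for all $k\ge1$. Since $p_0\notin i(X)$, Proposition~\ref{prop:general}(ii) gives $p_{-1}\notin i(X)$. The full orbit $(p_{k-1})_{k\in\mathbb Z}$ of $p_{-1}$ has its negative half in the proper closed set $U$, a contradiction.
\end{proof}

The hypothesis $X\neq\emptyset$ makes $V_n$ nonempty. Without it the theorem fails: if $X=\emptyset$ and $\hat X$ is a single fixed point, every half-orbit is dense.

\begin{remark}
In the system of Theorem~\ref{thm:main} the exceptional points can be written down. In $w$, the copy of $W_n$ on $I_n$ ends at $c_n$ with a mark $1$, since by \eqref{eq:W} and induction $W_n$ begins and ends with the letter $W_0$, and it is followed by the spacer $S_{n,2}$, whose length tends to infinity. So a limit point $y=(a,u)$ of $(\sigma^{c_n}w)$ has $u_0=1$ and $u_t=0$ for all $t\ge1$. The point $\pi(\sigma y)$ lies in $A_{-1}$, hence outside $i(X)$, and its forward orbit misses the nonempty open set $A_0$. Its full orbit is nevertheless dense, because the left half of $y$ contains every $W_n$ by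 Lemma~\ref{lem:local}(ii). In the same way, a limit point $y'=(a',u')$ of $(\sigma^{-b_n}w)$ has $u'_0=1$ and $u'_t=0$ for all $t\le-1$, because $I_n$ is preceded by $S_{n,1}$, and the negative half of the full orbit of $\pi(\sigma^{-1}y')\in A_1$ misses $A_0$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{FGP}
Leobardo Fern\'andez, Chris Good, Mate Puljiz,
\emph{Almost Minimal Systems and Periodicity in Hyperspaces},
arXiv:1602.03127 (2016).

\end{thebibliography}
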